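\title{Profinitely rigid crystallographic groups need not be homogeneous}

\begin{abstract}
A group is homogeneous if any two tuples with the same first-order type are related by an automorphism, and a finitely generated residually finite group is profinitely rigid if its profinite completion determines it among such groups. We show that the torsion-free five-dimensional crystallographic group $\mathbb Z[\zeta_5]\rtimes\mathbb Z$ is profinitely rigid and not homogeneous. The link between the two notions is that two tuples of a crystallographic group $G$ have the same type if and only if a continuous automorphism of $\widehat G$ maps one to the other. For the groups $(\mathbb Z[\zeta_m]\rtimes\mathbb Z)\times\mathbb Z^s$ with $m\ge3$, we show that profinite rigidity holds exactly when $\mathbb Q(\zeta_m)$ has class number $1$, and homogeneity exactly when $m\in\{3,4,6\}$.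
\end{abstract}

\section{The question and the results}\label{sec:intro}

A \emph{crystallographic group} is a discrete cocompact subgroup of the isometry group of Euclidean space $\mathbb R^n$. Equivalently, and this is the form we use, it is a group $G$ that fits into an extension
\[
1\to T\to G\to G_0\to 1
\]
in which $T\cong\mathbb Z^n$, the group $G_0$ is finite, and the action $\rho\colon G_0\to\mathrm{GL}_n(\mathbb Z)$ on $T$ induced by conjugation is faithful. We call $T$ the translation subgroup and $n$ the dimension. Such groups are finitely generated and residually finite.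

\emph{Types.} A first-order formula in the language of groups is built from equations between group words by means of $\wedge$, $\vee$, $\neg$ and the quantifiers $\exists$, $\forall$, which range over elements of the group. The \emph{type} $\operatorname{tp}(u)=\operatorname{tp}_G(u)$ of a tuple $u\in G^k$ is the set of formulas $\phi(x_1,\dots,x_k)$ such that $\phi(u)$ holds in $G$. Automorphisms preserve types. The group $G$ is \emph{homogeneous} (or $\aleph_0$-homogeneous) if the converse holds: for all $k\ge1$ and all $u,v\in G^k$ with $\operatorname{tp}(u)=\operatorname{tp}(v)$ there is $\tau\in\operatorname{Aut}(G)$ with $\tau(u)=v$. Homogeneity says that first-order logic sees every difference between tuples that there is to see.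

\emph{Profinite rigidity.} The profinite completion $\widehat G$ is the inverse limit of the finite quotients $G/K$, over all normal subgroups $K$ of finite index; it is a compact group that records the finite quotients of $G$ and the maps between them. A residually finite group embeds in its completion as a dense subgroup, and we always regard it as such. A finitely generated residually finite group $G$ is \emph{profinitely rigid} if every finitely generated residually finite group $G'$ with $\widehat{G'}\cong\widehat G$ is isomorphic to $G$. Isomorphisms of completions are topological isomorphisms; by the theorem of Nikolov and Segal this is no restriction for finitely generated profinite groups.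

In the simplest crystallographic group, $G=\mathbb Z$, the formula $\exists y\,(x=y^q)$ says that $x$ dies in the quotient $\mathbb Z/q$. Two integers with the same type therefore have the same divisors, so they agree up to sign and lie in one orbit of $\operatorname{Aut}(\mathbb Z)=\{\pm1\}$. Here types are read off from finite quotients, and finite quotients determine the orbits, just as they determine the group: the groups $\mathbb Z^n$ are both profinitely rigid and homogeneous (Remark~\ref{rem:Zn}). This suggests the following question, which comes from the work of Andr\'e and Paolini \cite{AP}.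

\begin{quote}
\emph{Is every profinitely rigid crystallographic group homogeneous?}
\end{quote}

A positive answer is the natural guess: if the finite quotients determine $G$, and types in $G$ are governed by finite quotients, one expects types to determine tuples up to automorphism. The answer is nevertheless no, and homogeneity already fails for single elements. Throughout, $\zeta_m$ is a primitive $m$-th root of unity, and $\mathbb Z[\zeta_m]\rtimes\mathbb Z$ is the semidirect product in which the generator of $\mathbb Z$ acts as multiplication by $\zeta_m$.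

\begin{theorem}\label{thm:example}
The group $G=\mathbb Z[\zeta_5]\rtimes\mathbb Z$ is a torsion-free crystallographic group of dimension $5$, and it is profinitely rigid. The elements $u=2+\zeta_5$ and $v=2+\zeta_5^2$ of $\mathbb Z[\zeta_5]\subset G$ have the same type in $G$, but no automorphism of $G$ maps $u$ to $v$.
\end{theorem}

One half of the guess is correct: types are exactly the information carried by the completion.

\begin{theorem}\label{thm:types}
Let $G$ be a crystallographic group and $u,v\in G^k$. Then $\operatorname{tp}(u)=\operatorname{tp}(v)$ if and only if some continuous automorphism of $\widehat G$ maps $u$ to $v$.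
\end{theorem}

Thus $G$ is homogeneous if and only if tuples of $G$ in one orbit of continuous automorphisms of $\widehat G$ always lie in one $\operatorname{Aut}(G)$-orbit. Both properties now ask for an isomorphism of completions to be replaced by an isomorphism of discrete groups. Rigidity asks for some isomorphism, while homogeneity asks for one with prescribed values on a given tuple. In the following family the two demands are governed by different arithmetic. Here $\varphi$ is Euler's function.

\begin{theorem}\label{thm:family}
For $m\ge3$ and $s\ge0$ let $G_{m,s}=(\mathbb Z[\zeta_m]\rtimes\mathbb Z)\times\mathbb Z^s$, a torsion-free crystallographic group of dimension $\varphi(m)+1+s$.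
\begin{enumerate}
\item[(1)] $G_{m,s}$ is profinitely rigid if and only if $\mathbb Q(\zeta_m)$ has class number $1$.
\item[(2)] $G_{m,s}$ is homogeneous if and only if $m\in\{3,4,6\}$.
\end{enumerate}
\end{theorem}

The groups $G_{m,s}$ that are profinitely rigid and not homogeneous are therefore exactly those with $\mathbb Q(\zeta_m)$ of class number $1$ and $m\notin\{3,4,6\}$. Since $\mathbb Q(\zeta_5)$ has class number $1$ (see the end of Section~\ref{sec:rigid}), we obtain the following.

\begin{corollary}\label{cor:dim}
For every $n\ge5$ the group $G_{5,n-5}$ is a torsion-free profinitely rigid crystallographic group of dimension $n$ that is not homogeneous.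
\end{corollary}

We make no claim about dimensions $n\le4$.

The source of the counterexample is a difference between units: $\mathbb Z^\times=\{\pm1\}$, whereas $\widehat{\mathbb Z}^\times$ maps onto $(\mathbb Z/m)^\times$. The smallest $m$ with $(\mathbb Z/m)^\times\ne\{\pm1\}$ is $m=5$. After recalling the facts on completions that we need (Section~\ref{sec:prof}), we work out this case by hand in Section~\ref{sec:example}. Section~\ref{sec:types} proves Theorem~\ref{thm:types}, Section~\ref{sec:rigid} proves Theorem~\ref{thm:family}(1) and completes Theorem~\ref{thm:example}, and Section~\ref{sec:homog} proves Theorem~\ref{thm:family}(2). Theorem~\ref{thm:example} uses only the ``if'' direction of Theorem~\ref{thm:types}.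

\section{Profinite completions}\label{sec:prof}

The ring $\widehat{\mathbb Z}=\varprojlim\mathbb Z/q=\prod_p\mathbb Z_p$ is compact and torsion-free, contains $\mathbb Z$ as a dense subring, and satisfies $\widehat{\mathbb Z}/q\widehat{\mathbb Z}=\mathbb Z/q$ for all $q\ge1$. We use the following standard facts.

\begin{description}
\item[(P1)] Every homomorphism from a group $G$ to a profinite group extends uniquely to a continuous homomorphism on $\widehat G$. If $K$ is normal of finite index in $G$, its closure $\overline K$ is open and $\widehat G/\overline K=G/K$.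
\item[(P2)] If $H$ has finite index in $G$, the closure of $H$ in $\widehat G$ is the profinite completion of $H$, because subgroups of finite index in $H$ have finite index in $G$.
\item[(P3)] If $X$ is a finitely generated abelian group, then $\widehat X=X\otimes\widehat{\mathbb Z}$ and $\widehat X/q\widehat X=X/qX$. Hence $\widehat X=X$ for finite $X$; if $\widehat X=0$ then $X=0$; and if $X$ is torsion-free with $\widehat X\cong\widehat{\mathbb Z}^r$, then $X\cong\mathbb Z^r$. If $X$ is free, then $\widehat X$ is torsion-free and $X\cap q\widehat X=qX$. Since $\widehat{\mathbb Z}$ is torsion-free, it is flat: tensoring with $\widehat{\mathbb Z}$ preserves exact sequences. A continuous additive map $\widehat X\to\widehat Y$ is $\widehat{\mathbb Z}$-linear, because $\mathbb Z$ is dense in $\widehat{\mathbb Z}$.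
\item[(P4)] A (topologically) finitely generated profinite group is Hopfian: each continuous surjective endomorphism is an automorphism \cite[Prop.~2.5.2]{RZ}.
\item[(P5)] The map $\widehat{\mathbb Z}^\times\to(\mathbb Z/m)^\times$ is onto. Given $j$ prime to $m$, take $\lambda$ with component $j$ in $\mathbb Z_p$ for $p\mid m$ and component $1$ in the other $\mathbb Z_p$; then $\lambda$ is a unit and $\lambda\equiv j$ modulo $m\widehat{\mathbb Z}$.
\end{description}

The completion of a crystallographic group is obtained by replacing $\mathbb Z$ with $\widehat{\mathbb Z}$ in its multiplication table.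

\begin{lemma}\label{lem:coord}
Let $G$ be crystallographic and identify $T$ with $\mathbb Z^n$. Then $\widehat G=\varprojlim_q G/qT$. There is a map $c\colon G_0\times G_0\to\mathbb Z^n$ such that, for $R=\mathbb Z$ and $R=\widehat{\mathbb Z}$, the set $G(R)=R^n\times G_0$ with the product
\[
(a,x)(b,y)=\bigl(a+\rho(x)b+c(x,y),\,xy\bigr)
\]
is a group with identity $(0,1)$, and the inclusion $G(\mathbb Z)\subset G(\widehat{\mathbb Z})$ is the embedding of $G$ in $\widehat G$.
\end{lemma}

\begin{proof}
Each $qT$ is characteristic in $T$, hence normal of finite index in $G$. A subgroup $H$ of finite index contains $qT$ for $q=[T:H\cap T]$. So the subgroups $qT$ are cofinal, which gives the first claim. Choose coset representatives $s(x)\in G$ for $x\in G_0$ with $s(1)=1$, and write each element of $G$ uniquely as $a\,s(x)$ with $a\in T$. Then $a\,s(x)\,b\,s(y)=a\cdot s(x)bs(x)^{-1}\cdot c(x,y)\cdot s(xy)$ with $c(x,y)=s(x)s(y)s(xy)^{-1}\in T$, which is the stated formula for $R=\mathbb Z$. The quotient $G/qT$ is $(\mathbb Z/q)^n\times G_0$ with the formula reduced modulo $q$, and the inverse limit over $q$ is $G(\widehat{\mathbb Z})$.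
\end{proof}

\section{The group $\mathbb Z[\zeta_5]\rtimes\mathbb Z$}\label{sec:example}

Let $\zeta=\zeta_5$ and $A=\mathbb Z[\zeta]\cong\mathbb Z[x]/(\Phi_5)$, where $\Phi_5=1+x+x^2+x^3+x^4$; additively $A\cong\mathbb Z^4$. Let $G=A\rtimes\mathbb Z$, so that
\[
(a,t)(b,t')=(a+\zeta^tb,\;t+t'),
\]
and identify $A$ with $A\times\{0\}$. The subgroup $T=A\times5\mathbb Z\cong\mathbb Z^5$ is abelian and normal with $G/T\cong\mathbb Z/5$. The generator of $G/T$ acts on $T$ as $\zeta$ on $A$ and trivially on $5\mathbb Z$, and this action is faithful. So $G$ is crystallographic of dimension $5$, and it is torsion-free because $A$ and $G/A\cong\mathbb Z$ are. Since $G/qT=(A/qA)\rtimes(\mathbb Z/5q)$, Lemma~\ref{lem:coord} gives $\widehat G=\widehat A\rtimes\widehat{\mathbb Z}$, with the same product formula, $\zeta^t$ being read through $t\bmod5$.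

For $j\in(\mathbb Z/5)^\times$ let $\sigma_j$ be the ring automorphism $\zeta\mapsto\zeta^j$ of $A$, extended to $\widehat A$. Which $\sigma_j$ extend to the whole group? Since $\sigma_j(\zeta a)=\zeta^j\sigma_j(a)$, an extension must send the generator $(0,1)$ to an element acting as $\zeta^j$, so it multiplies $G/A=\mathbb Z$ by a unit congruent to $j$ modulo $5$. In $\mathbb Z$ this forces $j=\pm1$; in $\widehat{\mathbb Z}$ every $j$ occurs.

\begin{proposition}\label{prop:example}
Let $u=2+\zeta$ and $v=2+\zeta^2$.
\begin{enumerate}
\item[(a)] There is a continuous automorphism $\alpha$ of $\widehat G$ with $\alpha|_{\widehat A}=\sigma_2$; in particular $\alpha(u)=v$.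
\item[(b)] For every $\tau\in\operatorname{Aut}(G)$ there are $\varepsilon=\pm1$ and $\eta\in A^\times$ with $\tau(a)=\eta\,\sigma_\varepsilon(a)$ for all $a\in A$.
\item[(c)] No automorphism of $G$ maps $u$ to $v$.
\end{enumerate}
\end{proposition}

\begin{proof}
(a) By (P5) choose $\lambda\in\widehat{\mathbb Z}^\times$ with $\lambda\equiv2$ modulo $5$, and put $\alpha(a,t)=(\sigma_2(a),\lambda t)$. This is a homeomorphism of $\widehat G$, and it is a homomorphism since
\[
\sigma_2(a+\zeta^tb)=\sigma_2(a)+\zeta^{2t}\sigma_2(b)=\sigma_2(a)+\zeta^{\lambda t}\sigma_2(b).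
\]

(b) We first show that $A$ is characteristic. The commutator of $(0,1)$ and $(a,0)$ is $((\zeta-1)a,0)$, and the quotient of $G$ by the normal subgroup $(1-\zeta)A$ is abelian because $\zeta$ acts trivially on $A/(1-\zeta)A$. So $[G,G]=(1-\zeta)A$. This subgroup has finite index in $A$, and $G/A$ is torsion-free; hence $A$ is the set of elements of $G$ having a positive power in $[G,G]$, a description that every automorphism respects. Now $\tau$ induces $\varepsilon=\pm1$ on $G/A=\mathbb Z$, so $\tau(0,1)=(b,\varepsilon)$ acts on $A$ by conjugation as $\zeta^\varepsilon$. Applying $\tau$ to $(0,1)(a,0)(0,1)^{-1}=(\zeta a,0)$ gives $\tau(\zeta a)=\zeta^\varepsilon\tau(a)$. With $\eta=\tau(1)$, where $1\in A$, we get $\tau(f(\zeta))=f(\zeta^\varepsilon)\eta$ for every $f\in\mathbb Z[x]$. Finally $A=\tau(A)=\eta A$ shows that $\eta$ is a unit.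

(c) By (b), $\tau(u)=v$ would give $2+\zeta^2=\eta\,(2+\zeta^\varepsilon)$. Since $\Phi_5(3)=1+3+9+27+81=121$, there is a ring homomorphism $\psi\colon A\to\mathbb F_{11}$ with $\psi(\zeta)=3$, and $\psi(\zeta^{-1})=4$ as $3\cdot4=12$. Then $\psi(2+\zeta^2)=11=0$, whereas $\psi(2+\zeta)=5$, $\psi(2+\zeta^{-1})=6$ and $\psi(\eta)$ are nonzero. This is a contradiction.
\end{proof}

The choice of $u$ is dictated by the unit $\eta$. Each map $(a,t)\mapsto(\eta a,t)$ with $\eta\in A^\times$ is an automorphism of $G$, so $\zeta$ and $\sigma_2(\zeta)=\zeta^2$ do lie in one orbit. To detect $\sigma_2$ with a single element one needs an invariant that ignores units, namely the ideal $uA$; the map $\psi$ shows that $\sigma_2(uA)$ differs from $uA$ and from $\sigma_{-1}(uA)$. With pairs one can instead pin down the unit: an automorphism taking $(1,\zeta)$ to $(1,\zeta^2)$ has $\eta=1$ and so would need $\zeta^{\pm1}=\zeta^2$. This second device is the one that generalizes (Proposition~\ref{prop:fail}).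

One can also see here why the extra units of $\widehat{\mathbb Z}$ do not destroy rigidity. The subgroup $A\rtimes\lambda\mathbb Z$ of $\widehat G$ is dense and differs from $G$, and its generator $(0,\lambda)$ acts on $A$ as $\zeta^2$. It is nevertheless isomorphic to $G$, being equal to $\alpha(G)$: the Galois automorphism $\sigma_2$ absorbs the exponent $2$. Rigidity is satisfied with this isomorphism, and homogeneity objects that it moves the elements of $A$.

\section{Types are orbits of $\operatorname{Aut}(\widehat G)$}\label{sec:types}

A substructure $M$ of a structure $M'$ is \emph{elementary}, written $M\preccurlyeq M'$, if for every formula $\phi$ and every tuple $a$ from $M$, the statement $\phi(a)$ holds in $M$ if and only if it holds in $M'$. Then $\operatorname{tp}_M(a)=\operatorname{tp}_{M'}(a)$. We prove that $G\preccurlyeq\widehat G$, so that automorphisms of $\widehat G$ can be used to compare types in $G$. By Lemma~\ref{lem:coord} this reduces to the case $G=\mathbb Z$.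

\subsection{The group $\mathbb Z$ is elementary in $\widehat{\mathbb Z}$}

Fix a nonprincipal ultrafilter $U$ on $\mathbb N$; it contains all cofinite sets. The \emph{ultrapower} $M^*$ of a structure $M$ consists of the sequences $(x_i)_{i\in\mathbb N}$ in $M$, two sequences being identified if they agree on a set in $U$, with operations defined coordinatewise. \L o\'s's theorem states that a formula holds of elements of $M^*$ if and only if the set of indices $i$ at which it holds of the $i$-th coordinates belongs to $U$. In particular $M\preccurlyeq M^*$, via constant sequences. The groups $\mathbb Z$ and $\widehat{\mathbb Z}$ do not even have the same cardinality, but their ultrapowers turn out to be isomorphic: each is $\widehat{\mathbb Z}$ plus a large rational vector space.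

\begin{lemma}\label{lem:Z}
$(\mathbb Z,+)\preccurlyeq(\widehat{\mathbb Z},+)$.
\end{lemma}

\begin{proof}
Let $R$ be $\mathbb Z$ or $\widehat{\mathbb Z}$. The group $R$ is torsion-free, and each of its elements is congruent modulo $qR$ to exactly one of $0,1,\dots,q-1$. By \L o\'s's theorem the same holds for $R^*$, so $R^*/qR^*=\mathbb Z/q$. These reductions combine to a homomorphism $\pi_R\colon R^*\to\widehat{\mathbb Z}$ with kernel $D_R=\bigcap_qqR^*$, whose restriction to the constant sequences is the inclusion $R\subseteq\widehat{\mathbb Z}$.

\emph{The map $\pi_R$ is onto.} For $R=\widehat{\mathbb Z}$ the constants already map onto $\widehat{\mathbb Z}$. For $R=\mathbb Z$ and $r\in\widehat{\mathbb Z}$, choose $x_i\in\mathbb Z$ with $x_i\equiv r$ modulo $i!\,\widehat{\mathbb Z}$. For each $q$ we have $x_i\equiv r$ modulo $q$ for all $i\ge q$, so $\pi_{\mathbb Z}((x_i)_i)=r$.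

\emph{The group $D_R$ is a $\mathbb Q$-vector space of dimension $2^{\aleph_0}$.} Let $x\in D_R$ and $x=qy$. For every $q'$ we can write $x=qq'z$, and then $y=q'z$ by torsion-freeness; so $y\in D_R$. Thus $D_R$ is divisible and torsion-free, that is, a $\mathbb Q$-vector space. The set $R^*$ surjects onto $\widehat{\mathbb Z}$ and has at most $(2^{\aleph_0})^{\aleph_0}=2^{\aleph_0}$ elements, so it has cardinality $2^{\aleph_0}$. The map $(x_i)_i\mapsto(i!\,x_i)_i$ is injective on $R^*$, and its image lies in $D_R$ because $q$ divides $i!$ for all $i\ge q$. Hence $D_R$ has cardinality $2^{\aleph_0}$, and an uncountable $\mathbb Q$-vector space has dimension equal to its cardinality.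

\emph{There is a complement $E_R\supseteq\mathbb Z$ of $D_R$ in $R^*$.} For $R=\widehat{\mathbb Z}$ take the constants. For $R=\mathbb Z$, note that $D_{\mathbb Z}\cap\mathbb Z=0$ since $\pi_{\mathbb Z}$ is injective on $\mathbb Z$. A homomorphism from a subgroup of an abelian group to a divisible group extends to the whole group. Extend the map $D_{\mathbb Z}\oplus\mathbb Z\to D_{\mathbb Z}$ that is the identity on $D_{\mathbb Z}$ and zero on $\mathbb Z$ to $\mathbb Z^*$, and let $E_{\mathbb Z}$ be the kernel of the extension.

Now $\pi_R$ maps $E_R$ isomorphically onto $\widehat{\mathbb Z}$ and fixes the integers. Combining $E_{\mathbb Z}\cong\widehat{\mathbb Z}\cong E_{\widehat{\mathbb Z}}$ with any isomorphism $D_{\mathbb Z}\cong D_{\widehat{\mathbb Z}}$ we obtain an isomorphism $\mathbb Z^*\cong\widehat{\mathbb Z}^*$ that fixes every integer. For a formula $\phi$ and a tuple $a$ of integers, $\phi(a)$ holds in $\mathbb Z$ if and only if it holds in $\mathbb Z^*$, if and only if it holds in $\widehat{\mathbb Z}^*$, if and only if it holds in $\widehat{\mathbb Z}$.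
\end{proof}

All primes are needed: $\mathbb Z$ is not elementary in $\mathbb Z_p$, since $\forall x\,\exists y\,(x=qy)$ holds in $\mathbb Z_p$ for every prime $q\ne p$.

\subsection{The group $G$ is elementary in $\widehat G$}

\begin{proposition}\label{prop:elem}
If $G$ is crystallographic, then $G\preccurlyeq\widehat G$. Consequently, if $u,v\in G^k$ and $\alpha(u)=v$ for some $\alpha\in\operatorname{Aut}(\widehat G)$, then $\operatorname{tp}(u)=\operatorname{tp}(v)$.
\end{proposition}

\begin{proof}
We use the coordinates of Lemma~\ref{lem:coord} and translate statements about $G(R)$ into statements about $R$, treating the finitely many elements of $G_0$ case by case. We claim that for every formula $\phi(x_1,\dots,x_k)$ in the language of groups and every $\gamma\in G_0^k$ there is a formula $\phi_\gamma$ in the language of abelian groups, in $kn$ variables and with integer parameters, such that for both $R=\mathbb Z$ and $R=\widehat{\mathbb Z}$ and all $a_1,\dots,a_k\in R^n$,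
\[
G(R)\models\phi\bigl((a_1,\gamma_1),\dots,(a_k,\gamma_k)\bigr)\iff R\models\phi_\gamma(a_1,\dots,a_k).
\]
We argue by induction on $\phi$, which we may assume built from equations $w(x)=1$ by $\wedge$, $\neg$, $\exists$. From the product formula and from $(a,x)^{-1}=\bigl(-\rho(x)^{-1}(a+c(x,x^{-1})),x^{-1}\bigr)$, induction on the length of the word $w$ gives
\[
w\bigl((a_1,\gamma_1),\dots,(a_k,\gamma_k)\bigr)=\bigl(M_1a_1+\dots+M_ka_k+b,\;w(\gamma)\bigr)
\]
with integer matrices $M_i$ and $b\in\mathbb Z^n$ that depend on $w$ and $\gamma$ but not on $R$. For $\phi$ the equation $w(x)=1$, let $\phi_\gamma$ be the system of $n$ linear equations $\sum_iM_ia_i+b=0$ if $w(\gamma)=1$, and a false formula otherwise. Conjunction and negation are translated by themselves. For $\phi=\exists y\,\psi(x,y)$ let $\phi_\gamma$ be the finite disjunction over $\delta\in G_0$ of the formulas $\exists b_1\cdots\exists b_n\,\psi_{(\gamma,\delta)}(a,b)$. This proves the claim.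

If all $a_i$ lie in $\mathbb Z^n$, the right-hand sides for $R=\mathbb Z$ and $R=\widehat{\mathbb Z}$ are equivalent by Lemma~\ref{lem:Z}, so $G\preccurlyeq\widehat G$. Finally $\operatorname{tp}_G(u)=\operatorname{tp}_{\widehat G}(u)=\operatorname{tp}_{\widehat G}(v)=\operatorname{tp}_G(v)$.
\end{proof}

\subsection{From equal types to an automorphism of $\widehat G$}

Suppose $\operatorname{tp}(u)=\operatorname{tp}(v)$. An automorphism of $G$ taking $u$ to $v$ is a tuple $y$ of images of the generators that satisfies the relations, has $v$ as the value of the words expressing $u$, and generates $G$ (with injectivity still to be arranged). The first two conditions are first-order because $G$ is finitely presented. The third is not, in general: no formula $\phi(x)$ defines the set $\{\pm1\}$ of generators of $\mathbb Z$, for by Lemma~\ref{lem:Z} it would define $\{\pm1\}$ in $\widehat{\mathbb Z}$, and this set is not invariant under multiplication by $\widehat{\mathbb Z}^\times$. What can be expressed is generation modulo one definable subgroup of finite index at a time. Compactness of $\widehat G$ then assembles the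 approximate solutions, at the price of landing in $\widehat G$.

\begin{proof}[Proof of Theorem~\ref{thm:types}]
The ``if'' direction is Proposition~\ref{prop:elem}. For the converse let $\operatorname{tp}(u)=\operatorname{tp}(v)$. The group $G$ is finitely presented, since it has the finitely presented subgroup $T$ of finite index. Write $G=\langle s_1,\dots,s_d\mid r_1,\dots,r_l\rangle$ and $u_i=w_i(s)$ with words $w_1,\dots,w_k$.

For $q\ge1$ let $G^q$ be the subgroup generated by all $q$-th powers. It is normal and contains $qT$, so it has finite index. It is also definable. Let $M=[G:qT]$ and let $S$ be the image in $G/qT$ of the set of $q$-th powers. As $1\in S$, the sets $S^0\subseteq S^1\subseteq\cdots$ increase strictly until they stabilize, so $S^{M-1}$ is the subgroup generated by $S$. Every element of $G^q$ is thus a product of $M-1$ $q$-th powers and an element of $qT$, which is itself a $q$-th power. Hence $G^q$ is defined by the formula $\theta_q(x)\colon\exists g_1\cdots\exists g_M\,(x=g_1^q\cdots g_M^q)$.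

Choose finitely many words $z_h$ such that the elements $z_h(s)$ represent all cosets of $G^q$. The tuple $u$ satisfies the formula
\[
\exists y_1\cdots\exists y_d\Bigl(\bigwedge_{j=1}^lr_j(y)=1\ \wedge\ \bigwedge_{i=1}^kw_i(y)=x_i\ \wedge\ \forall g\bigvee_h\theta_q\bigl(g\,z_h(y)^{-1}\bigr)\Bigr),
\]
as witnessed by $y=s$. So $v$ satisfies it too: there is $y\in G^d$ with $r_j(y)=1$ and $w_i(y)=v_i$ whose image generates $G/G^q$.

Let $X_q$ be the set of $y\in\widehat G^d$ such that $r_j(y)=1$ for all $j$, $w_i(y)=v_i$ for all $i$, and the image of $y$ generates the finite group $\widehat G/\overline{G^q}=G/G^q$. We have just shown that $X_q\neq\emptyset$. The set $X_q$ is closed, as the equations are closed conditions and the last condition depends only on $y$ modulo an open subgroup. If $q$ divides $q'$, then $G^{q'}\subseteq G^q$ and so $X_{q'}\subseteq X_q$. Thus $X_{1!}\supseteq X_{2!}\supseteq\cdots$ is a decreasing chain of nonempty closed subsets of a compact space, and there is a point $y$ in all $X_q$.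

Since $y$ satisfies the relations, $s_i\mapsto y_i$ defines a homomorphism $G\to\widehat G$ taking $u$ to $v$, which extends to a continuous endomorphism $\alpha$ of $\widehat G$ by (P1). Every open normal subgroup $V$ of $\widehat G$ contains $\overline{G^q}$ for $q=[\widehat G:V]$, so the image of $\alpha$ maps onto $\widehat G/V$ for every $V$ and is dense. It is also compact, so $\alpha$ is onto. By (P4), $\alpha$ is an automorphism.
\end{proof}

The faithfulness of $\rho$ was not used in this section; what matters is that $G$ has a normal subgroup $\mathbb Z^n$ of finite index.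

\section{The groups $G_{m,s}$ and profinite rigidity}\label{sec:rigid}

\subsection{Structure of the groups and their completions}

Fix $m\ge3$ and $s\ge0$. Let $\zeta=\zeta_m$, $K=\mathbb Q(\zeta)$ and $A=\mathbb Z[\zeta]$. Recall that $A\cong\mathbb Z[x]/(\Phi_m)$ is free of rank $\varphi(m)$ over $\mathbb Z$, that it is the ring of integers of $K$ and so a Dedekind domain, and that $K$ has class number $1$ exactly when every ideal of $A$ is principal. For $j\in(\mathbb Z/m)^\times$, $\sigma_j$ denotes the automorphism $\zeta\mapsto\zeta^j$ of $A$ and of $\widehat A$. If $0\ne x\in A$, the norm $\prod_j\sigma_j(x)$ is a nonzero integer lying in $xA$.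

Let $L=\mathbb Z^{s+1}$ with basis $l_1,\dots,l_{s+1}$, let $\chi\colon L\to\mathbb Z/m$ be given by $\chi(l_1)=1$ and $\chi(l_i)=0$ for $i\ge2$, and let $F=\ker\chi$. We also write $\chi$ for the continuous extension to $\widehat L$, whose kernel is $\widehat F$. For a nonzero ideal $J$ of $A$ put
\[
G_J=J\rtimes L,\qquad(a,l)(b,l')=(a+\zeta^{\chi(l)}b,\;l+l').
\]
Then $G=G_A$ is the group $G_{m,s}$. Let $T=A\times F$, and let $N\in\mathbb Z[\mathbb Z/m]$ be the sum of the elements of $\mathbb Z/m$.

\begin{lemma}\label{lem:structure}
\begin{enumerate}
\item[(a)] $G_J$ is a torsion-free crystallographic group of dimension $\varphi(m)+1+s$ with translation subgroup $J\times F$, and $\widehat{G_J}=\widehat J\rtimes\widehat L$ is torsion-free.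
\item[(b)] $J$ is the set of elements of $G_J$ having a positive power in $[G_J,G_J]$.
\item[(c)] For $x\in A$ we have $x\widehat A\cap A=xA$, and if $x\ne0$ then $x$ is not a zero divisor in $\widehat A$. If $\eta\in\widehat A^\times$ and $\eta x\in A$ for some $0\ne x\in A$, then $\eta\in A^\times$.
\item[(d)] The subgroup $\widehat T=\widehat A\times\widehat F$ is open and normal in $\widehat G$ with quotient $\mathbb Z/m$. Under the conjugation action of $\mathbb Z/m$ on $\widehat T$, the kernel of $N$ is $\widehat A$ and the invariants are $\widehat F$. The centralizer of $\widehat T$ in $\widehat G$ is $\widehat T$, and the center of $\widehat G$ is $\widehat F$.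
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The subgroup $J\times F$ is the kernel of $(a,l)\mapsto\chi(l)$ and is free abelian of rank $\varphi(m)+s+1$. The class $e\in\mathbb Z/m$ acts on it by $(a,f)\mapsto(\zeta^ea,f)$, which is faithful as $\zeta$ has order $m$. The quotient by $q(J\times F)$ is $(J/qJ)\rtimes(L/qF)$, and $mqL\subseteq qF\subseteq qL$; so Lemma~\ref{lem:coord} gives the completion. An extension of a torsion-free group by a torsion-free group is torsion-free.

(b) The argument in the proof of Proposition~\ref{prop:example}(b) applies with $J$, $L$, $l_1$ in place of $A$, $\mathbb Z$, $1$: the commutator subgroup is $(1-\zeta)J$, which has finite index in $J$ because $1-\zeta\ne0$, and $G_J/J=L$ is torsion-free.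

(c) Let $x\ne0$, with norm $q\in xA$. Since $\widehat A$ is torsion-free, $q$ is not a zero divisor in $\widehat A$, so neither is $x$. The group $A/xA$ is finite, so $A/xA=(A/xA)\otimes\widehat{\mathbb Z}=\widehat A/x\widehat A$ by (P3), which means $x\widehat A\cap A=xA$. For $x=0$ this equality is trivial. If $y=\eta x\in A$, then $y\in x\widehat A\cap A=xA$, and canceling $x$ gives $\eta\in A$. As $y\neq0$ and $\eta^{-1}y=x$, the same argument gives $\eta^{-1}\in A$.

(d) The subgroup $\widehat T$ is the kernel of the continuous map $(a,l)\mapsto\chi(l)$, and $e\in\mathbb Z/m$ acts by $(a,f)\mapsto(\zeta^ea,f)$. So $N$ acts as $1+\zeta+\dots+\zeta^{m-1}=0$ on $\widehat A$ and as $m$ on the torsion-free group $\widehat F$; its kernel is $\widehat A$. An element $(a,f)$ is invariant if and only if $(1-\zeta)a=0$, that is $a=0$ by (c). An element $(a,l)$ centralizes $\widehat T$ if and only if $\zeta^{\chi(l)}=1$, that is $(a,l)\in\widehat T$. Hence the center consists of the invariant elements of $\widehat T$.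
\end{proof}

The next lemma puts a homomorphism to a cyclic group in the same normal form as $\chi$, up to the choice of a generator.

\begin{lemma}\label{lem:basis}
Let $R$ be a free abelian group of finite rank $r\ge1$ and $\kappa\colon R\to C$ a homomorphism to a cyclic group. Then $R$ has a basis $x_1,\dots,x_r$ such that $\kappa(x_1)$ generates $\kappa(R)$ and $\kappa(x_i)=0$ for $i\ge2$.
\end{lemma}

\begin{proof}
Since $R$ is free and $C$ is a quotient of $\mathbb Z$, the map $\kappa$ lifts to $\tilde\kappa\colon R\to\mathbb Z$. If $\tilde\kappa=0$, any basis works. Otherwise choose $x_1$ with $\tilde\kappa(x_1)$ a generator of $\tilde\kappa(R)\cong\mathbb Z$. Then $R=\mathbb Zx_1\oplus\ker\tilde\kappa$, and we take a basis $x_2,\dots,x_r$ of $\ker\tilde\kappa$.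
\end{proof}

\subsection{The groups with completion $\widehat G$}

\begin{proposition}\label{prop:genus}
Let $G'$ be a finitely generated residually finite group. Then $\widehat{G'}\cong\widehat G$ if and only if $G'\cong G_J$ for some nonzero ideal $J$ of $A$.
\end{proposition}

\begin{proof}
\emph{The groups $G_J$ have completion $\widehat G$.} By Lemma~\ref{lem:structure}(a) it suffices to find a continuous isomorphism $\widehat J\cong\widehat A$ commuting with $\zeta$. As $\widehat J=\prod_pJ\otimes\mathbb Z_p$, it is enough to show $J\otimes\mathbb Z_p\cong A\otimes\mathbb Z_p$ as modules over $A\otimes\mathbb Z_p$ for each prime $p$. Let $\mathfrak p_1,\dots,\mathfrak p_h$ be the primes of $A$ containing $p$. By the Chinese remainder theorem, $J\to\prod_iJ/J\mathfrak p_i$ is onto, so there is $x\in J$ outside every $J\mathfrak p_i$. Then $xA=JI$ with an ideal $I$ divisible by no $\mathfrak p_i$. The order $q$ of $A/I$ is prime to $p$, and $qJ\subseteq IJ=xA$. Since $q$ is a unit in $\mathbb Z_p$, we get $J\otimes\mathbb Z_p=xA\otimes\mathbb Z_p\cong A\otimes\mathbb Z_p$.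

\emph{There are no other groups.} Let $\widehat{G'}\cong\widehat G$ and regard $G'$ as a dense subgroup of $\widehat G=\widehat{G'}$. We must find analogues of $A$ and $L$ in $G'$. The difficulty is that $\widehat A$ is not open, so density alone says nothing about $G'\cap\widehat A$. We therefore pass first to the open subgroup $\widehat T$, inside which $\widehat A$ and $\widehat F$ are kernels of endomorphisms that are already defined on $G'\cap\widehat T$.

Let $T'=G'\cap\widehat T$. Since $\widehat T$ is open and $G'$ is dense, $G'/T'=\widehat G/\widehat T=\mathbb Z/m$ and $T'$ is dense in $\widehat T$. By (P2), $\widehat T$ is the profinite completion of $T'$. The group $T'$ is finitely generated (it has finite index in $G'$), abelian and torsion-free, so the natural map $T'\otimes\widehat{\mathbb Z}\to\widehat T$ is an isomorphism by (P3), equivariant for the conjugation action of $\mathbb Z/m$. Choose $g\in G'$ mapping to $1\in\mathbb Z/m$, and put $A'=T'\cap\widehat A$ and $F'=T'\cap\widehat F$. By Lemma~\ref{lem:structure}(d), $A'$ and $F'$ are the kernels of the endomorphisms $N$ and $g-1$ of $T'$. Flatness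 gives $A'\otimes\widehat{\mathbb Z}=\widehat A$ and $F'\otimes\widehat{\mathbb Z}=\widehat F$, so $A'$ and $F'$ are free of ranks $\varphi(m)$ and $s+1$. Moreover $(T'/(A'+F'))\otimes\widehat{\mathbb Z}=\widehat T/(\widehat A+\widehat F)=0$, and $A'\cap F'=0$, so $T'=A'\oplus F'$.

The element $g^m\in T'$ commutes with $g$, so it is invariant and lies in $F'$. Let $L'=\langle F',g\rangle$. It is abelian because $F'$ is central, finitely generated, and torsion-free because $\widehat G$ is. An element $fg^e$ with $f\in F'$ lies in $T'$ if and only if $m\mid e$, and then it lies in $F'$. So $L'\cap T'=F'$ has index $m$ in $L'$, and $L'\cong\mathbb Z^{s+1}$. The subgroup $A'=G'\cap\widehat A$ is normal in $G'$, we have $L'\cap A'\subseteq F'\cap A'=0$, and $A'L'$ contains $T'$ and $g$. Hence $G'=A'\rtimes L'$, where $l'\in L'$ acts on $A'\subseteq\widehat A$ as $\zeta^{\chi'(l')}$ and $\chi'\colon L'\to\mathbb Z/m$ is the restriction of $\widehat G\to\mathbb Z/m$, which is onto.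

Since $g$ acts as $\zeta$, the group $A'$ is an $A$-submodule of $\widehat A$. It is finitely generated, torsion-free over $A$ by Lemma~\ref{lem:structure}(c), and of rank $\varphi(m)$ over $\mathbb Z$. So $A'$ embeds in $A'\otimes\mathbb Q$, a $K$-vector space of dimension $\varphi(m)/\varphi(m)=1$, and clearing denominators gives an $A$-linear isomorphism $\beta$ from $A'$ onto a nonzero ideal $J_0$ of $A$. By Lemma~\ref{lem:basis}, $L'$ has a basis $l'_1,\dots,l'_{s+1}$ with $\chi'(l'_1)=j\in(\mathbb Z/m)^\times$ and $\chi'(l'_i)=0$ for $i\ge2$. The exponent $j$ need not be $\pm1$, and as in Section~\ref{sec:example} it is absorbed by $\sigma_j$. Let $J=\sigma_j^{-1}(J_0)$, again a nonzero ideal, and $\beta'=\sigma_j^{-1}\beta\colon A'\to J$. Then $\beta'(\zeta^ja)=\zeta\beta'(a)$, so $\beta'$ together with $l'_i\mapsto l_i$ respects the actions and defines an isomorphism $G'\cong G_J$.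
\end{proof}

\begin{proposition}\label{prop:principal}
$G_J\cong G$ if and only if $J$ is principal.
\end{proposition}

\begin{proof}
If $J=xA$, then $(a,l)\mapsto(xa,l)$ is an isomorphism $G\to G_J$. Conversely let $\theta\colon G_J\to G$ be an isomorphism. By Lemma~\ref{lem:structure}(b) it restricts to an additive bijection $\beta\colon J\to A$. Let $\theta(0,l_1)=(b,l)$ and $j=\chi(l)$. Comparing conjugation by $(0,l_1)$ on $J$ with conjugation by $(b,l)$ on $A$ gives $\beta(\zeta x)=\zeta^j\beta(x)$. Multiplication by $\zeta$ on $J$ has order $m$, so $\zeta^j$ has order $m$ and $j\in(\mathbb Z/m)^\times$. Then $\sigma_j^{-1}\beta\colon J\to A$ is an $A$-linear bijection, and $J$ is generated by the preimage of $1$.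
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:family}(1)]
Each $G_J$ is crystallographic, hence finitely generated and residually finite. By Proposition~\ref{prop:genus}, $G$ is profinitely rigid if and only if $G_J\cong G$ for all nonzero ideals $J$, and by Proposition~\ref{prop:principal} this holds if and only if all ideals of $A$ are principal.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:example}]
The group is $G_{5,0}$; it is torsion-free and crystallographic of dimension $5$ by Section~\ref{sec:example}. Minkowski's bound states that in a number field of degree $d$ with $r_2$ pairs of complex embeddings and discriminant $\Delta$, every ideal class contains an ideal of norm at most $\frac{d!}{d^d}\left(\frac4\pi\right)^{r_2}\sqrt{|\Delta|}$. For $\mathbb Q(\zeta_5)$ we have $d=4$, $r_2=2$, $\Delta=125$, and the bound is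
\[
\frac{4!}{4^4}\Bigl(\frac4\pi\Bigr)^2\sqrt{125}=\frac{15\sqrt5}{2\pi^2}<\frac{34}{18}<2 .
\]
So every class contains the unit ideal, the class number is $1$, and $G$ is profinitely rigid by Theorem~\ref{thm:family}(1). The elements $u$ and $v$ have the same type by Propositions~\ref{prop:example}(a) and~\ref{prop:elem}, and no automorphism of $G$ maps $u$ to $v$ by Proposition~\ref{prop:example}(c).
\end{proof}

\section{Homogeneity of the groups $G_{m,s}$}\label{sec:homog}

We keep the notation of Section~\ref{sec:rigid}.

\subsection{Failure when $(\mathbb Z/m)^\times\ne\{\pm1\}$}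

The factor $\mathbb Z^s$ creates one new difficulty. If $s\ge1$, every $\sigma_j$ extends to an automorphism of $G$ itself: pick an integer $j_0\equiv j$ modulo $m$ and integers $b,b'$ with $j_0b'-mb=1$, let $\gamma(l_1)=j_0l_1+bl_2$, $\gamma(l_2)=ml_1+b'l_2$ and $\gamma(l_i)=l_i$ for $i\ge3$; then $\gamma\in\mathrm{GL}(L)$, $\chi\gamma=j\chi$, and $(a,l)\mapsto(\sigma_j(a),\gamma(l))$ is an automorphism of $G$. The remedy is to include $l_2,\dots,l_{s+1}$ in the tuple, which removes this freedom.

\begin{proposition}\label{prop:fail}
If $m\notin\{3,4,6\}$, then $G_{m,s}$ is not homogeneous.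
\end{proposition}

\begin{proof}
We have $\varphi(m)>2$: if $\varphi(m)\le2$, every prime $p\mid m$ satisfies $p-1\le2$, so $m=2^a3^b$, and $\varphi(2^a)=2^{a-1}$, $\varphi(3^b)=2\cdot3^{b-1}$ for $a,b\ge1$ leave only $m\in\{1,2,3,4,6\}$. So there is $j\in(\mathbb Z/m)^\times$ with $j\ne\pm1$. Let
\[
u=(1,\ \zeta,\ l_2,\dots,l_{s+1}),\qquad v=(1,\ \zeta^j,\ l_2,\dots,l_{s+1}),
\]
where $1,\zeta,\zeta^j\in A\subset G$ and $l_i\in L\subset G$. By (P5) choose $\lambda\in\widehat{\mathbb Z}^\times$ with $\lambda\equiv j$ modulo $m$, and let $\gamma$ be the $\widehat{\mathbb Z}$-linear automorphism of $\widehat L$ with $\gamma(l_1)=\lambda l_1$ and $\gamma(l_i)=l_i$ for $i\ge2$. Then $\chi\gamma=j\chi$, so $\sigma_j(a+\zeta^{\chi(l)}b)=\sigma_j(a)+\zeta^{\chi(\gamma l)}\sigma_j(b)$, and $(a,l)\mapsto(\sigma_j(a),\gamma(l))$ is an automorphism of $\widehat G$. It maps $u$ to $v$, so $\operatorname{tp}(u)=\operatorname{tp}(v)$ by Proposition~\ref{prop:elem}.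

Suppose $\tau\in\operatorname{Aut}(G)$ maps $u$ to $v$. By Lemma~\ref{lem:structure}(b), $\tau(A)=A$, and $\tau$ induces an element of $\mathrm{GL}(L)$ on $G/A=L$ fixing $l_2,\dots,l_{s+1}$. Its determinant $\pm1$ is the coefficient of $l_1$ in the image of $l_1$, so $\chi$ takes the value $\pm1$ on that image. Conjugating by $\tau(0,l_1)$ gives $\tau(\zeta a)=\zeta^{\pm1}\tau(a)$ for $a\in A$, and $\tau(1)=1$ yields $\tau(\zeta)=\zeta^{\pm1}\ne\zeta^j$, a contradiction.
\end{proof}

\subsection{Automorphisms of $\widehat G$}

For the converse, Theorem~\ref{thm:types} provides a continuous automorphism $\alpha$ of $\widehat G$ with $\alpha(u)=v$, and we have to replace it by an automorphism of $G$. We describe $\alpha$ by three parameters and then replace each by an integral one. For $e\ge0$ let $n_e=1+\zeta+\dots+\zeta^{e-1}$, with $n_0=0$. Then $n_{e+e'}=n_e+\zeta^en_{e'}$ and $n_m=0$, so $n_e$ depends only on $e$ modulo $m$.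

\begin{lemma}\label{lem:aut}
Let $m\ge3$.
\begin{enumerate}
\item[(a)] Every continuous automorphism $\alpha$ of $\widehat G$ preserves $\widehat A$, and the automorphism $\gamma$ that it induces on $\widehat L=\widehat G/\widehat A$ satisfies $\chi\gamma=j\chi$ for some $j\in(\mathbb Z/m)^\times$. If $j=1$, there are $\eta\in\widehat A^\times$ and $a_0\in\widehat A$ with
\begin{equation}\label{eq:form}
\alpha(a,l)=\bigl(\eta a+n_{\chi(l)}a_0,\ \gamma(l)\bigr).
\end{equation}
\item[(b)] If $\eta'\in A^\times$, $a_0'\in A$ and $\gamma'\in\mathrm{GL}(L)$ with $\chi\gamma'=\chi$, then $\tau(a,l)=(\eta'a+n_{\chi(l)}a_0',\gamma'(l))$ is an automorphism of $G$.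
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The subgroup $\alpha(\widehat T)$ is open and abelian. An element $h$ of it centralizes $\alpha(\widehat T)\cap\widehat T$, an open subgroup of $\widehat T$, which contains $q\widehat T$ for some $q\ge1$. For $x\in\widehat T$ we get $q(hxh^{-1}-x)=0$, so $h$ centralizes the torsion-free group $\widehat T$, and $h\in\widehat T$ by Lemma~\ref{lem:structure}(d). Applying this to $\alpha^{-1}$ as well gives $\alpha(\widehat T)=\widehat T$. So $\alpha$ induces on $\widehat G/\widehat T=\mathbb Z/m$ multiplication by some unit $j$. This permutes the summands of $N$, so $\alpha$ commutes with $N$ on $\widehat T$ and preserves $\ker N=\widehat A$. The relation $\chi\gamma=j\chi$ is the definition of $j$.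

Let $j=1$. Conjugation by $\alpha(0,l_1)$ acts on $\widehat A$ as $\zeta^{\chi(\gamma l_1)}=\zeta$, so $\alpha|_{\widehat A}$ commutes with $\zeta$. It is $\widehat{\mathbb Z}$-linear by (P3), hence linear over $\widehat A=\widehat{\mathbb Z}[\zeta]$, and it is bijective; so it is multiplication by the unit $\eta=\alpha(1)$. Write $\alpha(0,l)=(\delta(l),\gamma(l))$. Multiplicativity and $\chi\gamma=\chi$ give $\delta(l+l')=\delta(l)+\zeta^{\chi(l)}\delta(l')$, and $\delta$ vanishes on $\widehat F$ because $\alpha$ preserves the center $\widehat F$. With $a_0=\delta(l_1)$, induction gives $\delta(el_1)=n_ea_0$ for $e\ge0$. Each $l\in\widehat L$ is $el_1+f$ with $e\ge0$ representing $\chi(l)$ and $f\in\widehat F$, so $\delta(l)=\delta(el_1)+\zeta^e\delta(f)=n_{\chi(l)}a_0$. Now \eqref{eq:form} follows from $(a,l)=(a,0)(0,l)$.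

(b) Let $e=\chi(l)$ and $e'=\chi(l')$. The first coordinate of $\tau((a,l)(b,l'))$ is $\eta'a+\eta'\zeta^eb+n_{e+e'}a_0'$, and that of $\tau(a,l)\tau(b,l')$ is $\eta'a+n_ea_0'+\zeta^e(\eta'b+n_{e'}a_0')$, since $\chi(\gamma'l)=e$. They agree because $n_{e+e'}=n_e+\zeta^en_{e'}$. The map $\tau$ is bijective on $A$ and on $G/A$, hence on $G$.
\end{proof}

The parameter $a_0$ includes the inner automorphisms coming from $\widehat A$: conjugation by $(b,0)$ is the case $\eta=1$, $\gamma=\mathrm{id}$, $a_0=(1-\zeta)b$.

\subsection{Replacing the parameters by integral ones}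

The freedom in $a_0$ means that a tuple may determine $\eta$ only modulo $n_e$. We then need a unit of $A$ in a prescribed unit class modulo $n_e$.

\begin{lemma}\label{lem:units}
Let $m\in\{3,4,6\}$ and $n_e\ne0$. Then $A^\times\to(A/n_eA)^\times$ is onto.
\end{lemma}

\begin{proof}
If $n_e$ is a unit, then $A/n_eA=0$ and there is nothing to prove. We go through $1\le e\le m-1$, using that $A/xA$ has order equal to the norm $|x|^2$.

For $m=3$, both $n_1=1$ and $n_2=1+\zeta=-\zeta^2$ are units. For $m=4$, where $\zeta^2=-1$, both $n_1=1$ and $n_3=\zeta$ are units, and $n_2=1+\zeta$ has norm $2$, so $A/n_2A=\mathbb F_2$ has trivial unit group. For $m=6$ we have $\zeta^2=\zeta-1$ and $\zeta^3=-1$, so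
\[
n_1=1,\quad n_2=1+\zeta,\quad n_3=2\zeta,\quad n_4=2\zeta-1,\quad n_5=\zeta-1=\zeta^2 .
\]
Here $n_1$ and $n_5$ are units. With $\zeta=(1\pm\sqrt{-3})/2$, both $n_2=(3\pm\sqrt{-3})/2$ and $n_4=\pm\sqrt{-3}$ have norm $3$; the quotient is $\mathbb F_3$, and $\pm1$ map onto $\mathbb F_3^\times$. Finally $A/n_3A=A/2A$ has the three nonzero classes of $1$, $\zeta$, $\zeta+1$, which contain the cube roots of unity $1$, $\zeta^4=-\zeta$, $\zeta^2=\zeta-1$.
\end{proof}

\begin{lemma}\label{lem:lattice}
Let $m\in\{1,2,3,4,6\}$, let $L$ be a free abelian group of finite rank and $\chi\colon L\to\mathbb Z/m$ a surjection, extended to $\widehat L$. Let $\gamma$ be a continuous automorphism of $\widehat L$ with $\chi\gamma=\chi$, and let $P\le L$ be a subgroup with $\gamma(P)\subseteq L$. Then there is $\gamma'\in\mathrm{GL}(L)$ with $\chi\gamma'=\chi$ and $\gamma'|_P=\gamma|_P$.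
\end{lemma}

\begin{proof}
We first extend $\gamma|_P$ to direct summands of $L$, and then match complements. Let $Q$ be the set of $x\in L$ having a positive multiple in $P$, and $Q'$ the set of $x\in L$ having a positive multiple in $\gamma(P)$. If $x\in Q$ and $qx\in P$ with $q\ge1$, then $q\gamma(x)\in L\cap q\widehat L=qL$, so $\gamma(x)\in L$ by torsion-freeness, and $\gamma(x)\in Q'$. The same argument for $\gamma^{-1}$ and $\gamma(P)$ gives $\gamma^{-1}(Q')\subseteq Q$. So $\gamma$ restricts to an isomorphism $Q\to Q'$, and $\chi(Q)=\chi(Q')$. The quotients $L/Q$ and $L/Q'$ are torsion-free, hence free, so $L=Q\oplus R=Q'\oplus R'$ with $R$, $R'$ free of the same rank $r$. If $r=0$, take $\gamma'=\gamma|_L$.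

Let $r\ge1$ and $\chi(Q)=\chi(Q')=e_0\mathbb Z/m\mathbb Z$ with $e_0\mid m$. The composite $\kappa\colon L\to\mathbb Z/m\to\mathbb Z/e_0$ is onto and kills $Q$ and $Q'$, so it maps both $R$ and $R'$ onto $\mathbb Z/e_0$. By Lemma~\ref{lem:basis} there are bases $x_1,\dots,x_r$ of $R$ and $x'_1,\dots,x'_r$ of $R'$ such that $\kappa(x_1)$ and $\kappa(x'_1)$ generate $\mathbb Z/e_0$ and $\kappa(x_i)=\kappa(x'_i)=0$ for $i\ge2$. Since $e_0\in\{1,2,3,4,6\}$, the only generators of $\mathbb Z/e_0$ are $\pm1$, so after replacing $x'_1$ by $-x'_1$ if necessary, $\kappa(x'_i)=\kappa(x_i)$ for all $i$. Then $\chi(x_i)-\chi(x'_i)\in e_0\mathbb Z/m\mathbb Z=\chi(Q')$, so there are $y_i\in Q'$ with $\chi(x'_i+y_i)=\chi(x_i)$. The elements $x'_i+y_i$ form a basis of another complement of $Q'$. Define $\gamma'$ to be $\gamma$ on $Q$ and to send $x_i$ to $x'_i+y_i$. Then $\gamma'\in\mathrm{GL}(L)$, $\gamma'|_P=\gamma|_P$, and $\chi\gamma'=\chi$ on $Q$ and on each $x_i$.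
\end{proof}

The restriction on $m$ is needed. Let $m=5$, $L=\mathbb Z^2$, $\chi(l_1)=1$, $\chi(l_2)=0$, $P=\mathbb Zl_2$, and take $\lambda\in\widehat{\mathbb Z}^\times$ with $\lambda=2-5b$, $b\in\widehat{\mathbb Z}$. The map $\gamma(l_1)=l_1+bl_2$, $\gamma(l_2)=5l_1+2l_2$ has determinant $\lambda$ and satisfies $\chi\gamma=\chi$, while any $\gamma'$ as in the lemma would have determinant congruent to $2$ modulo $5$.

\begin{remark}\label{rem:Zn}
The case $m=1$ of Lemma~\ref{lem:lattice}, applied to the subgroup $P$ generated by the entries of $u$, shows together with Theorem~\ref{thm:types} that $\mathbb Z^n$ is homogeneous. It is also profinitely rigid: a finitely generated residually finite group with completion $\widehat{\mathbb Z}^n$ embeds in $\widehat{\mathbb Z}^n$, so it is abelian and torsion-free, and isomorphic to $\mathbb Z^n$ by (P3).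
\end{remark}

\begin{proposition}\label{prop:homog}
If $m\in\{3,4,6\}$, then $G_{m,s}$ is homogeneous.
\end{proposition}

\begin{proof}
Let $u,v\in G^k$ have the same type, and let $\alpha$ be a continuous automorphism of $\widehat G$ with $\alpha(u)=v$, given by Theorem~\ref{thm:types}. Let $\gamma$ and $j$ be as in Lemma~\ref{lem:aut}(a). Since $(\mathbb Z/m)^\times=\{\pm1\}$, we have $j=\pm1$. The map $\iota(a,l)=(\sigma_{-1}(a),-l)$ is an automorphism of $G$ and of $\widehat G$ with $j=-1$. Replacing $\alpha$ and $v$ by $\iota\alpha$ and $\iota(v)$ if necessary, which does not change the $\operatorname{Aut}(G)$-orbit of $v$, we may assume $j=1$. So $\alpha$ has the form \eqref{eq:form}.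

Let $H$ be the subgroup of $G$ generated by the entries of $u$. Then $\alpha(H)\subseteq G$, being generated by the entries of $v$, and it suffices to find $\tau\in\operatorname{Aut}(G)$ that agrees with $\alpha$ on a generating set of $H$. We choose one on which \eqref{eq:form} is as simple as possible. Let $P\le L$ be the image of $H$ and $r$ its rank. If $r\ge1$, Lemma~\ref{lem:basis} gives a basis $p_1,\dots,p_r$ of $P$ with $\chi(p_i)=0$ for $i\ge2$; choose $h_i=(c_i,p_i)\in H$, and put $c=c_1$, $e=\chi(p_1)$. If $r=0$, put $c=0$ and $e=0$. The group $H$ is generated by $H\cap A$ and $h_1,\dots,h_r$. By \eqref{eq:form}, $\alpha(x,0)=(\eta x,0)$ for $x\in H\cap A$, $\alpha(h_i)=(\eta c_i,\gamma(p_i))$ for $i\ge2$, and $\alpha(h_1)=(d,\gamma(p_1))$, where $d=\eta c+n_ea_0$. Let $S=(H\cap A)\cup\{c_2,\dots,c_r\}\subseteq A$. From $\alpha(H)\subseteq G$ we get $\eta S\subseteq A$, $d\in A$ and $\gamma(P)\subseteq L$ (for $r=0$, $d=0$).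

Lemma~\ref{lem:lattice} gives $\gamma'\in\mathrm{GL}(L)$ with $\chi\gamma'=\chi$ and $\gamma'|_P=\gamma|_P$. We claim that there is $\eta'\in A^\times$ with
\begin{equation}\label{eq:eta}
\eta'x=\eta x\ \text{ for all }x\in S,\qquad d-\eta'c\in n_e\widehat A .
\end{equation}
If $S$ contains a nonzero element, then $\eta\in A^\times$ by Lemma~\ref{lem:structure}(c), and $\eta'=\eta$ works since $d-\eta c=n_ea_0$. Now let $S=\{0\}$, so that only the second condition matters. If $n_e=0$, then $d=\eta c$; for $c\ne0$ we again have $\eta\in A^\times$ and take $\eta'=\eta$, and for $c=0$ we take $\eta'=1$. If $n_e\ne0$, the image of $\eta$ in $\widehat A/n_e\widehat A=A/n_eA$ is a unit, so Lemma~\ref{lem:units} gives $\eta'\in A^\times$ with $\eta-\eta'\in n_e\widehat A$, and $d-\eta'c=(\eta-\eta')c+n_ea_0\in n_e\widehat A$. This proves the claim.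

Since $d-\eta'c\in n_e\widehat A\cap A=n_eA$ by Lemma~\ref{lem:structure}(c), there is $a'_0\in A$ with $d=\eta'c+n_ea'_0$. Let $\tau$ be the automorphism of $G$ given by $(\eta',a'_0,\gamma')$ in Lemma~\ref{lem:aut}(b). By \eqref{eq:eta} it agrees with $\alpha$ on $H\cap A$ and on $h_2,\dots,h_r$, and $\tau(h_1)=(\eta'c+n_ea'_0,\gamma'(p_1))=\alpha(h_1)$ when $r\ge1$. Hence $\tau(u)=v$.
\end{proof}

The hypothesis $m\in\{3,4,6\}$ entered three times: in the reduction to $j=1$, in Lemma~\ref{lem:units} and in Lemma~\ref{lem:lattice}. Each time it guarantees that a unit of a finite quotient ring, of $\mathbb Z$ or of $A$, lifts to a unit of the ring itself. Propositions~\ref{prop:fail} and~\ref{prop:homog} prove Theorem~\ref{thm:family}(2). Together with Lemma~\ref{lem:structure}(a) and part (1), this completes the proof of Theorem~\ref{thm:family}, and Corollary~\ref{cor:dim} is the case $m=5$, $s=n-5$.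

\begin{thebibliography}{9}

\bibitem{AP}
Simon Andr\'e and Gianluca Paolini,
\emph{Homogeneity in Coxeter groups and split crystallographic groups},
arXiv:2504.18354 (2025).

\bibitem{RZ}
Ribes and Zalesskii,
\emph{Profinite Groups}.

\end{thebibliography}
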